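\title{Weakly Bloch--Kato restricted Lie algebras in characteristic two are Koszul}

\begin{abstract}
A graded restricted Lie algebra generated in degree one is weakly Bloch--Kato if every restricted subalgebra generated by elements of degree one has a quadratic presentation. We prove that, over a field of characteristic $2$, such an algebra is Koszul, and so are all of these subalgebras. The proof computes colon ideals of the left ideals generated in degree one in the restricted enveloping algebra, and it does not use the characteristic. By Koszul duality, these Lie algebras are classified by their cohomology rings, which are exactly the universally Koszul commutative algebras. An example with four generators shows that a Koszul algebra need not be weakly Bloch--Kato.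
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $k$ be a field of characteristic $2$. A \emph{restricted Lie algebra} over $k$ is a Lie algebra $\mathfrak g$ with a map $x\mapsto x^{[2]}$ such that
\[
(\lambda x)^{[2]}=\lambda^2x^{[2]},\qquad (x+y)^{[2]}=x^{[2]}+y^{[2]}+[x,y],\qquad [x^{[2]},y]=[x,[x,y]] .
\]
An associative algebra is a restricted Lie algebra under $[a,b]=ab+ba$ and $a^{[2]}=a^2$. The \emph{restricted enveloping algebra} $u(\mathfrak g)$ is the associative algebra that is universal among those receiving a homomorphism of restricted Lie algebras from $\mathfrak g$.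

Throughout, $\mathfrak g=\bigoplus_{n\ge1}\mathfrak g_n$ is graded, so that $[\mathfrak g_m,\mathfrak g_n]\subseteq\mathfrak g_{m+n}$ and $\mathfrak g_n^{[2]}\subseteq\mathfrak g_{2n}$, and it is generated as a restricted Lie algebra by the finite-dimensional space $\mathfrak g_1$. Isomorphisms preserve gradings. The cohomology ring
\[
H^\bullet(\mathfrak g,k)=\operatorname{Ext}^\bullet_{u(\mathfrak g)}(k,k)=\bigoplus_{i,j}H^{ij}(\mathfrak g,k)
\]
is bigraded by the cohomological degree $i$ and the internal degree $j$; the space $H^{ij}(\mathfrak g,k)$ is dual to $\operatorname{Tor}^{u(\mathfrak g)}_i(k,k)_j$.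

\begin{definition}\label{def:main}
\begin{itemize}
\item $\mathfrak g$ is \emph{quadratic} if it has a presentation $\langle V\mid R\rangle$ as a restricted Lie algebra with $V=\mathfrak g_1$ and with all relations homogeneous of degree $2$, that is, linear combinations of brackets $[x,y]$ and squares $x^{[2]}$ with $x,y\in V$.
\item $\mathfrak g$ is \emph{Koszul} if $u(\mathfrak g)$ is a Koszul algebra, that is, $H^{ij}(\mathfrak g,k)=0$ whenever $i\ne j$.
\item A \emph{standard subalgebra} is a restricted subalgebra $\langle W\rangle$ generated by a subspace $W\subseteq\mathfrak g_1$. In particular $\mathfrak g$ is a standard subalgebra of itself.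
\item $\mathfrak g$ is \emph{Bloch--Kato} (BK) if every standard subalgebra is Koszul, and \emph{weakly BK} if every standard subalgebra is quadratic.
\end{itemize}
\end{definition}

The spaces $H^{1j}$ and $H^{2j}$ count the minimal generators and the minimal relations of $u(\mathfrak g)$ in degree $j$. So $\mathfrak g$ is quadratic exactly when $H^{2j}(\mathfrak g,k)=0$ for $j\ne2$ (Lemmas~\ref{lem:syz} and~\ref{lem:quad}), while Koszulness asks for the same vanishing in every cohomological degree. A quadratic presentation says nothing directly about $H^{ij}$ for $i\ge3$. One may hope, however, that the condition for $i=2$, imposed on all standard subalgebras at once, forces the rest. In characteristic different from $2$ it is known that every weakly BK Lie algebra, ordinary or restricted, is BK. The remaining case is the following question from~\cite{Blumer}.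

\medskip
\noindent\emph{Is every weakly BK restricted Lie algebra over a field of characteristic $2$ Koszul?}
\medskip

What is special about characteristic $2$ is already visible for one generator. The free restricted Lie algebra on $x$ has basis $x,x^{[2]},(x^{[2]})^{[2]},\dots$ in degrees $1,2,4,\dots$, and the enveloping algebras of its nonzero graded quotients are $k[x]$ and $k[x]/(x^{2^n})$ for $n\ge1$. The quadratic ones are $U=k[x]$ and $U=k[x]/(x^2)$. Both are Koszul: $k$ has the free resolutions $0\to U\to U$ and $\cdots\to U\to U\to U$, in which every map is multiplication by $x$, so that the $i$-th term is generated in degree $i$. In odd characteristic the free algebra on one generator vanishes in degree $2$, so a quadratic algebra on one generator is free. In characteristic $2$ the relation $x^{[2]}=0$ is quadratic, and it gives a one-dimensional weakly BK algebra with cohomology in every degree. This case and the other characteristics suggest a positive answer, provided that the proof copes with relations that involve squares.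

\begin{theorem}\label{thm:A}
Every weakly BK restricted Lie algebra over a field of characteristic $2$ is Koszul. Moreover, the properties weakly BK and BK are equivalent.
\end{theorem}

To state the finer result, put $V=\mathfrak g_1$ and $U=u(\mathfrak g)$. For a subspace $W\subseteq V$ let
\[
M_W=U/UW ,
\]
so that $M_0=U$ and $M_V=k$. A graded left module $N$ over a connected graded algebra $B$ is \emph{linear} if $\operatorname{Tor}^B_i(k,N)_j=0$ for all $j\ne i$; thus $B$ is Koszul if and only if $k$ is linear. A graded algebra $A$ is \emph{standard graded} if $A_0=k$ and $A$ is generated by $A_1$. A standard graded commutative algebra $A$ with $\dim A_1<\infty$ is \emph{universally Koszul} if $A/(X)$ is a linear $A$-module for every subspace $X\subseteq A_1$. Since $\operatorname{Tor}^A_i(k,A/(X))\cong\operatorname{Tor}^A_{i-1}(k,(X))$ for $i\ge1$, this says that every ideal generated by linear forms has a linear resolution. Taking $X=A_1$ shows that such an $A$ is Koszul.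

\begin{theorem}\label{thm:B}
Let $k$ be a field of characteristic $2$.
\begin{itemize}
\item[(a)] For $\mathfrak g$ as above, the following are equivalent:
\begin{itemize}
\item[(i)] $\mathfrak g$ is weakly BK;
\item[(ii)] $\mathfrak g$ is BK;
\item[(iii)] for every subspace $J\subseteq V$ and every $t\in V\setminus J$, the left ideal $(UJ:t)=\{z\in U: zt\in UJ\}$ is generated by elements of degree $1$;
\item[(iv)] $M_W$ is a linear $U$-module for every subspace $W\subseteq V$;
\item[(v)] $\mathfrak g$ is Koszul and the commutative algebra $H^\bullet(\mathfrak g,k)$ is universally Koszul.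
\end{itemize}
\item[(b)] The map $\mathfrak g\mapsto H^\bullet(\mathfrak g,k)$ is a bijection between the isomorphism classes of weakly BK restricted Lie algebras over $k$ and the isomorphism classes of universally Koszul commutative $k$-algebras.
\item[(c)] If $\mathfrak g$ is weakly BK and $W\subseteq V$, then the restriction map $H^\bullet(\mathfrak g,k)\to H^\bullet(\langle W\rangle,k)$ is surjective, and its kernel is the ideal generated by $W^\perp\subseteq V^*=H^1(\mathfrak g,k)$.
\item[(d)] There is a Koszul restricted Lie algebra over $k$ that is not weakly BK.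
\end{itemize}
\end{theorem}

Section~\ref{sec:prelim} replaces the family of algebras $u(\langle W\rangle)$ by the family of modules $M_W$ over the single algebra $U$. Section~\ref{sec:colon} proves Theorem~\ref{thm:A} and the equivalence of (i)--(iv) by showing that the left ideals $UW$ form a ``Koszul filtration'': adding one generator to $W$ changes $M_W$ by a shifted module of the same family. Section~\ref{sec:dual} passes to the cohomology ring and proves the rest of (a), together with (b) and (c). Section~\ref{sec:example} proves (d).

\section{Quadratic algebras and standard subalgebras}\label{sec:prelim}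

\subsection*{Graded algebras}
Let $B=\bigoplus_{j\ge0}B_j$ be a connected graded algebra, that is, $B_0=k$, and let $B_+=\bigoplus_{j>0}B_j$. Modules are graded, bounded below, and left modules unless stated otherwise. The shift $N[-1]$ has $N[-1]_j=N_{j-1}$, so that $\operatorname{Tor}^B_i(k,N[-1])_j=\operatorname{Tor}^B_i(k,N)_{j-1}$. We use the graded Nakayama lemma: if $N/B_+N$ is concentrated in degree $d$, then $N=BN_d$. This follows by induction on the degree, since $N_j=(B_+N)_j$ for $j\ne d$.

If $B$ is generated by a finite-dimensional space $W=B_1$, then $B=T/\mathfrak r$, where $T=T(W)$ is the tensor algebra and $\mathfrak r$ is a graded two-sided ideal concentrated in degrees at least $2$. Put $R=\mathfrak r_2\subseteq W\otimes W$. The algebra $B$ is \emph{quadratic} if $\mathfrak r=TRT$, and we then write $B=T(W)/(R)$. The form of this condition that drives the whole proof concerns the left module of syzygies among the generators,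
\[
\Omega=\ker\bigl(B\otimes W\to B_+,\ b\otimes w\mapsto bw\bigr).
\]
Here $W$ sits in degree $1$, so that $(B\otimes W)_2=W\otimes W$ and $\Omega_2=R$.

\begin{lemma}\label{lem:syz}
The following are equivalent: \textup{(a)} $B$ is quadratic; \textup{(b)} $\Omega=BR$; \textup{(c)} $\operatorname{Tor}_2^B(k,k)$ is concentrated in degree $2$. In particular, if $B$ is Koszul, then $B$ is quadratic.
\end{lemma}

\begin{proof}
Since $T_+=T\otimes W$, we have $B\otimes W=T_+/\mathfrak rW$ and $B_+=T_+/\mathfrak r$. Hence $\Omega=\mathfrak r/\mathfrak rW$, and (b) says that $\mathfrak r=TR+\mathfrak rW$. If $\mathfrak r=TRT$, this holds because $T=k+TW$. Conversely, if it holds, then $\mathfrak r_n=T_{n-2}R+\mathfrak r_{n-1}W$, and $\mathfrak r_n\subseteq TRT$ by induction on $n$. So (a) and (b) are equivalent.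

The sequence $0\to B_+\to B\to k\to0$ gives $\operatorname{Tor}_2^B(k,k)=\operatorname{Tor}_1^B(k,B_+)$, and $0\to\Omega\to B\otimes W\to B_+\to0$ gives the exact sequence
\[
0\to\operatorname{Tor}_1^B(k,B_+)\to\Omega/B_+\Omega\to W\to B_+/B_+^2 .
\]
The last map is an isomorphism, so $\operatorname{Tor}_2^B(k,k)=\Omega/B_+\Omega$. This space is concentrated in degree $2$ if $\Omega=BR$, and the converse is Nakayama's lemma.
\end{proof}

\subsection*{The PBW theorem and presentations}
Jacobson's PBW theorem for restricted Lie algebras states that, in characteristic $2$, if $(e_\alpha)$ is a totally ordered basis of $\mathfrak g$, then the products $e_{\alpha_1}\cdots e_{\alpha_r}$ with $\alpha_1<\dots<\alpha_r$ and $r\ge0$ form a basis of $u(\mathfrak g)$. We use three consequences.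
\begin{itemize}
\item[(P1)] The map $\mathfrak g\to u(\mathfrak g)$ is injective.
\item[(P2)] If $\mathfrak h$ is a graded restricted subalgebra, then $u(\mathfrak h)\subseteq u(\mathfrak g)$, and $u(\mathfrak g)$ is a free graded right $u(\mathfrak h)$-module. Indeed, take a homogeneous basis that lists a complement of $\mathfrak h$ first; the ordered products of the complementary elements are a basis over $u(\mathfrak h)$.
\item[(P3)] $u(\mathfrak g)_1=\mathfrak g_1$ and $\dim u(\mathfrak g)_2=\dim\mathfrak g_2+\binom{\dim\mathfrak g_1}{2}$.
\end{itemize}

The axioms give $(\sum_i\lambda_iy_i)^{[2]}=\sum_i\lambda_i^2y_i^{[2]}+\sum_{i<l}\lambda_i\lambda_l[y_i,y_l]$. Hence a restricted subalgebra generated by homogeneous elements is spanned by their iterated brackets and squares, and a restricted ideal generated by homogeneous elements is spanned by the elements obtained from them by squaring and by bracketing with homogeneous elements. Both are graded, and both operations raise the degree.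

Let $L(W)$ be the free restricted Lie algebra on a finite-dimensional space $W$. Algebra maps $u(L(W))\to C$ correspond to linear maps $W\to C$, so $u(L(W))=T(W)$, and $L(W)\subseteq T(W)$ by (P1). The component $L_2(W)\subseteq W\otimes W$ is spanned by the tensors $x\otimes x$ and $x\otimes y+y\otimes x$. For a basis $(w_s)$ of $W$ it has the basis $w_s\otimes w_s$ and $w_s\otimes w_r+w_r\otimes w_s$ with $s<r$, so $L_2(W)$ is the space of all symmetric tensors. For a subspace $R\subseteq L_2(W)$, the algebra $\langle W\mid R\rangle$ is the quotient of $L(W)$ by the restricted ideal generated by $R$. Its components of degree $1$ and $2$ are $W$ and $L_2(W)/R$.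

\begin{lemma}\label{lem:quad}
\begin{itemize}
\item[(a)] For every subspace $R\subseteq L_2(W)$ we have $u(\langle W\mid R\rangle)=T(W)/(R)$.
\item[(b)] Let $\mathfrak m$ be generated by $W=\mathfrak m_1$. Then $\mathfrak m$ is quadratic if and only if $u(\mathfrak m)$ is a quadratic algebra. In that case $R=\ker(W\otimes W\to u(\mathfrak m)_2)$ lies in $L_2(W)$, and $\mathfrak m=\langle W\mid R\rangle$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Algebra maps from either side to an associative algebra $C$ correspond to the linear maps $W\to C$ whose extension to $T(W)$ kills $R$.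

(b) First, $u(\mathfrak m)$ is generated by $W$: the subalgebra generated by $W$ meets $\mathfrak m$ in a restricted subalgebra containing $W$, which is $\mathfrak m$. If $\mathfrak m$ is quadratic, then so is $u(\mathfrak m)$ by (a). Conversely, let $u(\mathfrak m)=T(W)/(R)$. The point is to see that the associative relations $R$ are Lie relations. Let $\tilde R=\ker(L_2(W)\to\mathfrak m_2)$ and $\tilde{\mathfrak m}=\langle W\mid\tilde R\rangle$. The surjection $\tilde{\mathfrak m}\to\mathfrak m$ is bijective in degrees $1$ and $2$. By (P3), the surjection $u(\tilde{\mathfrak m})=T(W)/(\tilde R)\to u(\mathfrak m)=T(W)/(R)$ is bijective in degree $2$, so $\tilde R=R$ and this surjection is an isomorphism. By (P1), $\tilde{\mathfrak m}\to\mathfrak m$ is injective, hence an isomorphism.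
\end{proof}

\subsection*{From subalgebras to modules}
Different standard subalgebras have different enveloping algebras, and their homology groups cannot be compared directly by exact sequences. Induction to $U$ removes this obstacle.

\begin{lemma}\label{lem:shapiro}
Let $W\subseteq V$ and $B=u(\langle W\rangle)$. Then $B_1=\langle W\rangle_1=W$ and $B_+=BW$. The functor $U\otimes_B-$ is exact, $U\otimes_B(B/BS)=M_S$ for every subspace $S\subseteq W$, and
\[
\operatorname{Tor}^U_i(k,M_W)_j\cong\operatorname{Tor}^B_i(k,k)_j\quad\text{for all } i,j .
\]
In particular, $\langle W\rangle$ is Koszul if and only if $M_W$ is a linear $U$-module.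
\end{lemma}

\begin{proof}
Brackets and squares of homogeneous elements have degree at least $2$, so $\langle W\rangle_1=W$. As in the proof of Lemma~\ref{lem:quad}(b), $W$ generates $B$, so $B_+=BW$. Exactness follows from (P2), and $U\otimes_B(B/BS)=U/UBS=U/US$. For $S=W$ this reads $U\otimes_Bk=M_W$. If $P_\bullet\to k$ is a graded free resolution over $B$, then $U\otimes_BP_\bullet$ is a graded free resolution of $M_W$ over $U$, and $k\otimes_U(U\otimes_BP_\bullet)=k\otimes_BP_\bullet$. This is Shapiro's isomorphism.
\end{proof}

\section{Colon ideals and the proof of Theorem~\ref{thm:A}}\label{sec:colon}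

We want to pass from $M_0=U$, which is free, to $M_V=k$ by adding one generator at a time. Let $J\subseteq V$ be a subspace and $t\in V\setminus J$. The kernel of $M_J\to M_{J+kt}$ is $(UJ+Ut)/UJ$. It is generated by the class of $t$, whose annihilator is the graded left ideal $(UJ:t)$. Hence there is an exact sequence
\begin{equation}\label{eq:basic}
0\to\bigl(U/(UJ:t)\bigr)[-1]\xrightarrow{\ \cdot t\ }M_J\to M_{J+kt}\to0 .
\end{equation}
Since $(UJ)_1=J$ does not contain $t$, we have $(UJ:t)\subseteq U_+$. If $(UJ:t)$ is generated by its component $J'$ of degree $1$, then the left term is $M_{J'}[-1]$, a member of the same family.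

\begin{example}\label{ex:small}
Let $\mathfrak g=\langle x,y\mid x^{[2]},[x,y]\rangle$, so that $U=k[x,y]/(x^2)$, and use the flag $0\subset ky\subset V$. Multiplication by $y$ is injective on $U$, so $(0:y)=0$. Next, $x\cdot x=0$ and $y\cdot x=xy\in Uy$, so $(Uy:x)=Ux+Uy=U_+$. The two sequences~\eqref{eq:basic} are
\[
0\to U[-1]\to U\to M_{ky}\to0,\qquad 0\to k[-1]\to M_{ky}\to k\to0 .
\]
The first is a free resolution and shows that $M_{ky}$ is linear. The second gives exact sequences
\[
\operatorname{Tor}^U_i(k,M_{ky})_j\to\operatorname{Tor}^U_i(k,k)_j\to\operatorname{Tor}^U_{i-1}(k,k)_{j-1},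
\]
and $\operatorname{Tor}^U_i(k,k)_j=0$ for $j\ne i$ follows by induction on $i$. Two features persist in general. First, the generators $x$ and $y$ of $(Uy:x)$ are the left factors of $x$ in the relations $x\otimes x$ and $x\otimes y+y\otimes x$. Second, the module $k$ that we want to understand reappears at the left of its own sequence, so an induction on the number of generators alone does not close up. It does close up because that term enters with a smaller homological degree.
\end{example}

The second feature dictates the order of the double induction.

\begin{proposition}\label{prop:filtration}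
Let $U$ be a connected graded algebra generated by a finite-dimensional space $V=U_1$. Suppose that $(UJ:t)$ is generated by elements of degree $1$ for every subspace $J\subseteq V$ and every $t\in V\setminus J$. Then $M_W=U/UW$ is linear for every subspace $W\subseteq V$.
\end{proposition}

\begin{proof}
We show that $\operatorname{Tor}_i^U(k,M_W)_j=0$ for $j\ne i$, by induction on $i$ for all $W$ at once and, for fixed $i$, by induction on $\dim W$. For $i=0$ we have $\operatorname{Tor}_0^U(k,M_W)=U/U_+=k$, in degree $0$. Let $i\ge1$. If $W=0$, then $M_W=U$ is free and $\operatorname{Tor}_i^U(k,M_W)=0$. Otherwise choose a hyperplane $J\subset W$ and $t\in W\setminus J$, and write $(UJ:t)=UJ'$ with $J'\subseteq V$. The sequence~\eqref{eq:basic}, whose construction used nothing about Lie algebras, gives the exact sequence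
\[
\operatorname{Tor}^U_i(k,M_J)_j\to\operatorname{Tor}^U_i(k,M_W)_j\to\operatorname{Tor}^U_{i-1}(k,M_{J'})_{j-1}.
\]
Let $j\ne i$. The left term vanishes because $\dim J<\dim W$. The right term vanishes by the induction on $i$, whatever the dimension of $J'$, because $j-1\ne i-1$. Hence the middle term vanishes.
\end{proof}

It remains to control the colon ideals. An equation $zt=\sum_lb_lw_l$ with $w_l\in J$ is a syzygy among the generators, and in a quadratic algebra all syzygies come from the relations. When $J$ is a hyperplane in the space of generators, every syzygy is of this form, and the first feature of Example~\ref{ex:small} becomes a proof.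

\begin{lemma}[Colon lemma]\label{lem:colon}
Let $B=T(W)/(R)$ be a quadratic algebra, $J\subset W$ a hyperplane and $t\in W\setminus J$. Write each $r\in R$ uniquely as $r=r'+\pi(r)\otimes t$ with $r'\in W\otimes J$ and $\pi(r)\in W$. Then the left ideal $I=\{z\in B: zt\in BJ\}$ is generated by $J'=I\cap W$, and $J'=\pi(R)$.
\end{lemma}

\begin{proof}
Since $W=J\oplus kt$, every element of $B\otimes W$ is uniquely $\omega=\omega'+\pi(\omega)\otimes t$ with $\omega'\in B\otimes J$ and $\pi(\omega)\in B$. The map $\pi:B\otimes W\to B$ is left $B$-linear and extends the map in the statement. We claim that $I=\pi(\Omega)$. If $\omega\in\Omega$, then $\pi(\omega)t$ is the negative of the image of $\omega'$ in $B$, which lies in $BJ$. Conversely, if $zt=\sum_lb_lw_l$ with $w_l\in J$, then $z\otimes t-\sum_lb_l\otimes w_l$ lies in $\Omega$ and $\pi$ maps it to $z$. By Lemma~\ref{lem:syz}, $\Omega=BR$, so $I=B\pi(R)$ with $\pi(R)\subseteq W$. The component of degree $1$ of $B\pi(R)$ is $\pi(R)$.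
\end{proof}

If $J$ has codimension at least $2$ in $V$, the colon ideal $(UJ:t)$ sees only the syzygies that involve no generators outside $J+kt$. These form a submodule of $\Omega$, which need not be generated in degree $2$ even if $\Omega$ is; Remark~\ref{rem:fail} gives an instance. The remedy is to work in the standard subalgebra generated by $J+kt$, where $J$ is a hyperplane, and to induce the result to $U$. This is the only place where the weak BK property is used.

\begin{lemma}\label{lem:induce}
Let $W\subseteq V$ be such that $\langle W\rangle$ is quadratic, let $J\subset W$ be a hyperplane and $t\in W\setminus J$. Put $B=u(\langle W\rangle)$ and $J'=\{w\in W: wt\in BJ\}$. Then $(UJ:t)=UJ'$, and there is an exact sequence of $U$-modules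
\[
0\to M_{J'}[-1]\xrightarrow{\ \cdot t\ }M_J\to M_W\to0 .
\]
\end{lemma}

\begin{proof}
The algebra $B$ is quadratic by Lemma~\ref{lem:quad}. By Lemma~\ref{lem:colon}, the sequence~\eqref{eq:basic} for $B$ reads
\[
0\to(B/BJ')[-1]\xrightarrow{\ \cdot t\ }B/BJ\to B/BW\to0 .
\]
Applying the exact functor $U\otimes_B-$ of Lemma~\ref{lem:shapiro} gives the stated sequence. The injectivity of its first map says that $zt\in UJ$ if and only if $z\in UJ'$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A} and of the equivalence of \textup{(i)--(iv)} in Theorem~\ref{thm:B}]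
(i)$\Rightarrow$(iii): given $J$ and $t$, the subalgebra $\langle J+kt\rangle$ is quadratic, and Lemma~\ref{lem:induce} applies with $W=J+kt$. (iii)$\Rightarrow$(iv) is Proposition~\ref{prop:filtration}. (iv)$\Leftrightarrow$(ii) is the last statement of Lemma~\ref{lem:shapiro}, applied to every $W$. (ii)$\Rightarrow$(i): if $\langle W\rangle$ is Koszul, then $u(\langle W\rangle)$ is quadratic by Lemma~\ref{lem:syz}, and $\langle W\rangle$ is quadratic by Lemma~\ref{lem:quad}(b). Thus weakly BK and BK are equivalent, and a BK algebra is Koszul because $\mathfrak g=\langle V\rangle$.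
\end{proof}

\begin{remark}\label{rem:char}
The proof of Theorem~\ref{thm:A} uses only the PBW theorem and the fact that quadratic presentations give quadratic enveloping algebras. It therefore works for restricted Lie algebras in any characteristic $p>0$, graded so that $\mathfrak g_n^{[p]}\subseteq\mathfrak g_{pn}$, and for ordinary Lie algebras over any field with $u(\mathfrak g)$ replaced by the universal enveloping algebra $U(\mathfrak g)$. For odd $p$ and for ordinary Lie algebras, the binomial coefficient in (P3) becomes $\binom{\dim\mathfrak g_1+1}{2}$. The proof of Lemma~\ref{lem:quad}(b) needs only that $\dim u(\mathfrak g)_2$ is determined by $\dim\mathfrak g_1$ and $\dim\mathfrak g_2$.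
\end{remark}

For $W=V$, Lemma~\ref{lem:induce} needs only that $\mathfrak g$ itself is quadratic, and it relates the cohomology of $\mathfrak g$ to that of two standard subalgebras.

\begin{corollary}\label{cor:les}
Let $\mathfrak g$ be quadratic; nothing is assumed on its subalgebras. Let $\mathfrak h=\langle J\rangle$ be a standard subalgebra with $\dim V/J=1$, let $t\in V\setminus J$, and let $\mathfrak m$ be the standard subalgebra generated by $\{v\in V: vt\in UJ\}$. Then there is a long exact sequence
\[
\cdots\to H^{i-1,j-1}(\mathfrak m,k)\to H^{ij}(\mathfrak g,k)\to H^{ij}(\mathfrak h,k)\to H^{i,j-1}(\mathfrak m,k)\to\cdots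
\]
\end{corollary}

\begin{proof}
Lemma~\ref{lem:induce} with $W=V$ gives $0\to M_{\mathfrak m_1}[-1]\to M_J\to k\to0$. Take the long exact sequence of $\operatorname{Tor}^U(k,-)$ in internal degree $j$, rewrite the terms for $M_{\mathfrak m_1}$ and $M_J$ by Lemma~\ref{lem:shapiro}, and dualize.
\end{proof}

\begin{remark}\label{rem:hnn}
Write $\mathfrak g=\langle V\mid R\rangle$ in Corollary~\ref{cor:les}. A relation is a symmetric tensor, so it has the form $r=r_0+a\otimes t+t\otimes a+\lambda\,t\otimes t$ with $r_0\in L_2(J)$, $a\in J$ and $\lambda\in k$, and $\pi(r)=a+\lambda t$. If $\lambda=0$ for all $r\in R$, then $\mathfrak m\subseteq\mathfrak h$, and each relation says that $[a,t]$ equals an element of $\mathfrak h_2$. For ordinary Lie algebras, and for restricted ones in odd characteristic, the relations are alternating tensors and the term $t\otimes t$ never occurs. In characteristic $2$ it can occur, and then $\mathfrak m\not\subseteq\mathfrak h$; in Example~\ref{ex:small} with $J=ky$ we have $\mathfrak m=\mathfrak g$. The exact sequence holds in all cases, and it serves as a replacement for an HNN decomposition of $\mathfrak g$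 over $\mathfrak h$.
\end{remark}

\section{Koszul duality and universally Koszul cohomology}\label{sec:dual}

\subsection*{The quadratic dual}
Let $B=T(V)/(R)$ be a quadratic algebra with $\dim V<\infty$. Pair $(V^*)^{\otimes i}$ with $V^{\otimes i}$ by $(\xi_1\otimes\dots\otimes\xi_i)(v_1\otimes\dots\otimes v_i)=\prod_l\xi_l(v_l)$. The \emph{quadratic dual} is $B^!=T(V^*)/(R^\perp)$, and $(B^!)^!=B$ because $(R^\perp)^\perp=R$. The dual space of $B^!_i$ is the annihilator of $\sum_{a+b=i-2}(V^*)^{\otimes a}\otimes R^\perp\otimes(V^*)^{\otimes b}$, namely
\[
K_i=\bigcap_{a+b=i-2}V^{\otimes a}\otimes R\otimes V^{\otimes b}\subseteq V^{\otimes i},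
\]
with $K_0=k$, $K_1=V$ and $K_2=R$. Intersecting only the terms with $b\ge1$ shows $K_{i+1}\subseteq K_i\otimes V$. Fix dual bases $(v_s)$ of $V$ and $(v_s^*)$ of $V^*$, and write $\kappa\in K_{i+1}$ as $\kappa=\sum_s\kappa_s\otimes v_s$ with $\kappa_s\in K_i$. The \emph{right Koszul complex} $\mathcal K$ has the free right modules $\mathcal K_i=K_i\otimes B$ as terms and the differential $\partial(\kappa\otimes b)=\sum_s\kappa_s\otimes v_sb$. We have $\partial^2=0$ because $K_{i+1}\subseteq K_{i-1}\otimes R$ and $R$ maps to zero in $B_2$. We use two standard facts.
\begin{itemize}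
\item[(K1)] If $B$ is Koszul, then $\mathcal K$ is a free resolution of the right module $k$ (Priddy; see \cite[Ch.~2]{PP}).
\item[(K2)] The ring $\operatorname{Ext}_B^\bullet(k,k)$ is the cohomology of the cobar complex, whose $i$-th term is the graded dual of $B_+^{\otimes i}$, whose differential is dual to the multiplication of adjacent factors, and whose product is concatenation. (Other conventions change signs or give the opposite ring.) A homomorphism of connected graded algebras $B'\to B$ induces a map of cobar complexes and hence a ring homomorphism on cohomology.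
\end{itemize}
In internal degree $j$ the cobar complex ends with $(V^*)^{\otimes j}$ in cohomological degree $j$. The term before it is $\bigoplus_{a+b=j-2}(V^*)^{\otimes a}\otimes B_2^*\otimes(V^*)^{\otimes b}$, and the dual of the multiplication $V\otimes V\to B_2$ has image $R^\perp$. So the diagonal part $\bigoplus_j\operatorname{Ext}^{jj}_B(k,k)$ is $B^!$, and $\operatorname{Ext}_B^\bullet(k,k)\cong B^!$ if $B$ is Koszul. On $\operatorname{Ext}^{11}=V^*$ the map induced by $B'\to B$ is the transpose of $B'_1\to B_1$.

To compare conditions (iv) and (v), we must transport linearity from $U/UW$ to a quotient of $U^!$. The complex $\mathcal K\otimes_BM$ computes $\operatorname{Tor}^B(k,M)$. Its dual, read with the roles of the two tensor factors exchanged, is a complex of free $B^!$-modules, and the linearity of $M$ is exactly what makes it a resolution.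

\begin{lemma}\label{lem:dual}
Let $B=T(V)/(R)$ be Koszul with $\dim V<\infty$. Let $S\subseteq V$ be a subspace such that $M=B/BS$ is linear over $B$. Then $N=B^!/B^!S^\perp$ is linear over $B^!$, and $\dim\operatorname{Tor}_j^{B^!}(k,N)=\dim M_j$ for all $j$.
\end{lemma}

\begin{proof}
The graded dual $\bigoplus_jM_j^*$ is a right $B$-module by $(fv)(m)=f(vm)$, and $M_j^*V\subseteq M_{j-1}^*$. Let $F_j=B^!\otimes M_j^*$ be the free left $B^!$-module generated by $M_j^*$, placed in degree $j$, and define degree-preserving $B^!$-linear maps
\[
d:F_j\to F_{j-1},\qquad d(b\otimes f)=\sum_sbv_s^*\otimes fv_s .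
\]
For $b\in B^!_i$, $f\in M_j^*$, $\kappa\in K_{i+1}$ and $m\in M_{j-1}$ we compute
\[
\langle d(b\otimes f),\kappa\otimes m\rangle=\sum_s(bv_s^*)(\kappa)\,f(v_sm)=\sum_sb(\kappa_s)\,f(v_sm)=\Bigl\langle b\otimes f,\sum_s\kappa_s\otimes v_sm\Bigr\rangle .
\]
Hence the sequence of finite-dimensional spaces
\[
B^!_{i-1}\otimes M_{j+1}^*\to B^!_i\otimes M_j^*\to B^!_{i+1}\otimes M_{j-1}^*
\]
is dual to the piece
\[
K_{i+1}\otimes M_{j-1}\to K_i\otimes M_j\to K_{i-1}\otimes M_{j+1}
\]
of the complex $\mathcal K\otimes_BM$. In particular $d^2=0$. By (K1), the homology at $K_i\otimes M_j$ is $\operatorname{Tor}_i^B(k,M)_{i+j}$, which vanishes for $j>0$ because $M$ is linear. So $F_\bullet$ is exact at $F_j$ for all $j>0$, and it is a free resolution of the cokernel of $d:F_1\to F_0$.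

Here $M_0=k$, so $F_0=B^!$, and $M_1=V/S$, so $M_1^*=S^\perp$. For $f\in S^\perp$ we get $d(b\otimes f)=\sum_sf(v_s)\,bv_s^*=bf$. The cokernel is therefore $N$. Since $d(F_j)\subseteq B^!_+F_{j-1}$, the differentials of $k\otimes_{B^!}F_\bullet$ vanish, and $\operatorname{Tor}_j^{B^!}(k,N)=M_j^*$, concentrated in degree $j$.
\end{proof}

For $S=0$ the module $M=B$ is linear and $N=k$, so $B^!$ is Koszul whenever $B$ is. For instance, $B=k[x]/(x^2)$ has $B^!=k[\xi]$, and $F_\bullet$ is the resolution $0\to k[\xi]\to k[\xi]$ of $k$ given by multiplication by $\xi$. Since $(B^!)^!=B$ and $(S^\perp)^\perp=S$, the lemma can be applied to $B^!$ as well. For Koszul $B$ we obtain: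
\begin{equation}\label{eq:iff}
B/BS \text{ is linear over } B\iff B^!/B^!S^\perp\text{ is linear over } B^! .
\end{equation}

\subsection*{Symmetric relations and commutative duals}
Characteristic $2$ enters the proofs at this point. Let $D\subseteq V^*\otimes V^*$ be the span of the tensors $\xi\otimes\eta-\eta\otimes\xi$. A tensor in $V\otimes V$ is annihilated by $D$ exactly when it is symmetric, so $D^\perp=L_2(V)$ and $L_2(V)^\perp=D$. A quadratic algebra $T(V^*)/(Q)$ is commutative exactly when its generators commute, that is, when $Q\supseteq D$. Therefore, for every subspace $R\subseteq V\otimes V$,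
\begin{equation}\label{eq:comm}
R\subseteq L_2(V)\iff T(V^*)/(R^\perp)\text{ is commutative.}
\end{equation}
Nothing forces squares to vanish in $T(V^*)/(R^\perp)$, as $k[\xi]$ shows.

\begin{lemma}\label{lem:coh}
If $\mathfrak g$ is Koszul, then $\mathfrak g=\langle V\mid R\rangle$ and $U=T(V)/(R)$ for a subspace $R\subseteq L_2(V)$, the algebra $A=U^!$ is commutative and Koszul with $A^!=U$, and $H^\bullet(\mathfrak g,k)\cong A$ with $H^1(\mathfrak g,k)=V^*$.
\end{lemma}

\begin{proof}
The first claim follows from Lemmas~\ref{lem:syz} and~\ref{lem:quad}. The algebra $A$ is commutative by~\eqref{eq:comm} and Koszul by Lemma~\ref{lem:dual} with $S=0$. The isomorphism follows from (K2). It does not depend on the conventions for the product, since signs are irrelevant in characteristic $2$ and $A$ equals its opposite.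
\end{proof}

\begin{proof}[Proof of \textup{(iv)}$\Leftrightarrow$\textup{(v)} in Theorem~\ref{thm:B}\textup{(a)}]
Each condition implies that $\mathfrak g$ is Koszul; for (iv), take $W=V$. So Lemma~\ref{lem:coh} applies. Since $A$ is commutative, $AW^\perp$ is the ideal $(W^\perp)$. By~\eqref{eq:iff}, $M_W$ is linear over $U$ if and only if $A/(W^\perp)$ is linear over $A$. As $W$ runs through the subspaces of $V$, the space $W^\perp$ runs through all subspaces of $A_1=V^*$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}\textup{(b)}]
The map is well defined by (i)$\Rightarrow$(v) and the functoriality in (K2).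

\emph{Injectivity.} Let $\mathfrak g=\langle V\mid R\rangle$ and $\mathfrak g'=\langle V'\mid R'\rangle$ be weakly BK. By Lemma~\ref{lem:coh}, $V^*=H^1(\mathfrak g,k)$, and $R^\perp$ is the kernel of the multiplication $H^1\otimes H^1\to H^2$; the same holds for $\mathfrak g'$. A graded isomorphism $H^\bullet(\mathfrak g,k)\to H^\bullet(\mathfrak g',k)$ thus gives an isomorphism $V^*\to V'^*$ whose tensor square carries $R^\perp$ onto $R'^\perp$. Its transpose $V'\to V$ carries $R'$ onto $R$ and induces an isomorphism $\mathfrak g'\to\mathfrak g$.

\emph{Surjectivity.} Let $A$ be universally Koszul. Then $A$ is Koszul, hence quadratic by Lemma~\ref{lem:syz}. Write $A=T(V^*)/(Q)$ with $V=A_1^*$, and put $R=Q^\perp\subseteq V\otimes V$. By~\eqref{eq:comm}, $R\subseteq L_2(V)$, so $\mathfrak g=\langle V\mid R\rangle$ is defined and $\mathfrak g_1=V$. By Lemma~\ref{lem:quad}(a), $u(\mathfrak g)=T(V)/(R)=A^!$, which is Koszul by Lemma~\ref{lem:dual}. By Lemma~\ref{lem:coh}, $H^\bullet(\mathfrak g,k)\cong(A^!)^!=A$. So $\mathfrak g$ satisfies (v) and is weakly BK.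
\end{proof}

For $\dim V=1$ the bijection matches the algebras with $U=k[x]$ and $U=k[x]/(x^2)$ from Section~\ref{sec:intro} with $k[\xi]/(\xi^2)$ and $k[\xi]$, respectively.

\begin{proof}[Proof of Theorem~\ref{thm:B}\textup{(c)}]
The restriction map is the ring homomorphism induced by $u(\langle W\rangle)\subseteq U$ as in (K2). By Theorem~\ref{thm:A}, both $\mathfrak g$ and $\langle W\rangle$ are Koszul, so by Lemma~\ref{lem:coh} both cohomology rings are generated in degree $1$. On $H^1$ the restriction map is the transpose $V^*\to W^*$ of the inclusion, which is onto with kernel $W^\perp$. Hence restriction is surjective and induces a surjection $A/(W^\perp)\to H^\bullet(\langle W\rangle,k)$, where $A=H^\bullet(\mathfrak g,k)=U^!$. It remains to compare dimensions. By (v), $A/(W^\perp)$ is linear over $A$, so Lemma~\ref{lem:dual} applies with $B=A$ and $S=W^\perp$, where $B^!=U$ and $N=M_W$. Together with Lemma~\ref{lem:shapiro} it gives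
\[
\dim(A/(W^\perp))_j=\dim\operatorname{Tor}^U_j(k,M_W)=\dim\operatorname{Tor}^{u(\langle W\rangle)}_j(k,k)=\dim H^j(\langle W\rangle,k).
\]
So the surjection is bijective in each degree, and the kernel of restriction is $(W^\perp)$.
\end{proof}

\section{A Koszul algebra that is not weakly Bloch--Kato}\label{sec:example}

In a direct product, everything generated by one factor commutes with the other factor. A standard subalgebra with a diagonal generator inherits such commutation relations in degree $3$, and they need not follow from its relations in degree $2$.

\begin{proof}[Proof of Theorem~\ref{thm:B}\textup{(d)}]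
Let $\mathfrak g$ be the direct product of the free restricted Lie algebras on $\{a,b\}$ and on $\{c,d\}$. It is generated by $V=\mathfrak g_1$, the span of $a,b,c,d$. An algebra map $u(\mathfrak g)\to C$ is a pair of restricted homomorphisms from the two factors with commuting images, so $U=k\langle a,b\rangle\otimes k\langle c,d\rangle$. Over a tensor algebra $T=T(Y)$ the module $k$ has the resolution $0\to T\otimes Y\to T$. The tensor product over $k$ of the two resolutions is a free resolution of $k$ over $U$ whose $i$-th term is generated in degree $i$. Hence $\mathfrak g$ is Koszul.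

Let $\mathfrak s$ be the standard subalgebra generated by $x=a+c$, $b$ and $d$. The degree-$2$ part of the free restricted Lie algebra on $x,b,d$ has the basis $x^{[2]},b^{[2]},d^{[2]},[x,b],[x,d],[b,d]$. Since $[a,c]=[c,b]=[a,d]=[b,d]=0$ in $\mathfrak g$, the images of these elements are
\[
a^{[2]}+c^{[2]},\qquad b^{[2]},\qquad d^{[2]},\qquad[a,b],\qquad[c,d],\qquad0 .
\]
The space $\mathfrak g_2$ has the basis $a^{[2]},b^{[2]},[a,b],c^{[2]},d^{[2]},[c,d]$, so the first five images are linearly independent. Up to scalars, the only relation of degree $2$ in $\mathfrak s$ is $[b,d]=0$.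

Suppose that $\mathfrak s$ is quadratic. Then $u(\mathfrak s)=k\langle x,b,d\rangle/(bd+db)$ by Lemma~\ref{lem:quad}(a). In $\mathfrak g$ we have $[b,[x,d]]=[b,[c,d]]=0$, because $b$ and $[c,d]$ lie in different factors. So the element
\[
[b,[x,d]]=bxd+bdx+xdb+dxb
\]
of $k\langle x,b,d\rangle$ lies in the ideal $(bd+db)$. In degree $3$ this ideal is spanned by the elements $(bd+db)w$ and $w(bd+db)$ with $w\in\{x,b,d\}$. Every word that occurs in them begins or ends with $bd$ or $db$. The word $bxd$ does neither, and it occurs in $[b,[x,d]]$ with coefficient $1$. This is a contradiction, so $\mathfrak s$ is not quadratic and $\mathfrak g$ is not weakly BK.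
\end{proof}

\begin{remark}\label{rem:fail}
The failure of (iii) and of (v) can be seen directly. Let $J$ be the span of $x$ and $d$, of codimension $2$ in $V$, and let $t=b$. The element $z=[c,d]=[x,d]$ commutes with $b$, so $zb=bz=bxd+bdx\in UJ$ and $z\in(UJ:b)$. The space $U_2$ has the basis $aa,ab,ba,bb,cc,cd,dc,dd,ac,ad,bc,bd$, and $(UJ)_2$ is spanned by
\[
aa+ac,\qquad ba+bc,\qquad ac+cc,\qquad ad+dc,\qquad ad,\ bd,\ cd,\ dd .
\]
For $v\in V$ the product $vb$ is a combination of $ab,bb,bc,bd$. If it lies in $(UJ)_2$, then the coefficients of $aa,ba,cc,dc$ show that the first four spanning elements do not occur, so $vb\in k\,bd$ and $v\in kd$. Thus $(UJ:b)_1=kd$, while $z=cd+dc$ is not in $(Ud)_2$, the span of $ad,bd,cd,dd$. So Lemma~\ref{lem:colon} fails for subspaces of codimension $2$, even in a Koszul algebra.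

Dually, $R$ is spanned by $[a,c],[a,d],[b,c],[b,d]$, so
\[
A=k[\alpha,\beta,\gamma,\delta]/\bigl((\alpha,\beta)^2+(\gamma,\delta)^2\bigr),
\]
with $A_2$ spanned by $\alpha\gamma,\alpha\delta,\beta\gamma,\beta\delta$ and $A_3=0$. The space $\mathfrak s_1^\perp$ is spanned by $\ell=\alpha+\gamma$. The products of $\ell$ with $\alpha,\beta,\gamma,\delta$ are $\alpha\gamma,\beta\gamma,\alpha\gamma,\alpha\delta$. So the annihilator $I$ of $\ell$ has $I_1=k\ell$, and it contains $\beta\delta\notin A_1\ell$. Since $(\ell)\cong(A/I)[-1]$, we have $\operatorname{Tor}_2^A(k,A/(\ell))\cong(I/A_+I)[-1]$, which is nonzero in degree $3$.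
\end{remark}

\begin{thebibliography}{9}

\bibitem{Blumer}
Simone Blumer, \emph{Restricted graph Lie algebras in characteristic two}, arXiv:2507.07627 (2025).

\bibitem{PP}
Polishchuk and Positselski, \emph{Quadratic Algebras}.

\end{thebibliography}
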